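# Signed descents, primitive necklaces and higher Lie characters of type $B$

## Two signed permutations and the product $p_1(\mathbf x)\,p_1(\mathbf y)$

A signed permutation of $\{1,2\}$ is a bijection $w$ of $\{\pm1,\pm2\}$ with $w(-i)=-w(i)$; we record it by its window $[w(1),w(2)]$. There are eight of them, and they form the group $B_2$. Look at the two elements $[2,-1]$ and $[-2,1]$. The first, call it $c$, moves letters as $1\to2\to-1\to-2\to1$. The second is $c^{-1}$. They are conjugate: with $t=[-1,2]$ we get $tct^{-1}(1)=tc(-1)=t(-2)=-2$ and $tct^{-1}(2)=tc(2)=t(-1)=1$. No other element is conjugate to them, because the other elements have order $1$ or $2$.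

We now compute two things from this conjugacy class.

*First computation: descents.* Order the letters by $-1<-2<1<2$. In this order $2>-1$, so $[2,-1]$ has a descent at position $1$, while $-2<1$, so $[-2,1]$ has none. Attach to each element a series in two sets of variables $\mathbf x=(x_1,x_2,\dots)$, $\mathbf y=(y_1,y_2,\dots)$: use an $x$ at a position where the window entry is positive, a $y$ where it is negative, let the indices increase weakly, and demand strict increase at a descent. This gives
$$[2,-1]\ \mapsto\ \sum_{i<j}x_iy_j,\qquad [-2,1]\ \mapsto\ \sum_{i\le j}y_ix_j .$$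
The first sum contains each $x_ay_b$ with $a<b$, the second each $x_ay_b$ with $b\le a$. Together they contain each product $x_ay_b$ exactly once, so the sum is $p_1(\mathbf x)p_1(\mathbf y)$, where $p_\ell(\mathbf x)=\sum_i x_i^\ell$.

*Second computation: a character.* The class has two elements, so the centralizer of $c$ has order $4$ and is $\langle c\rangle\cong\mathbb Z_4$. Take its linear character with $\omega(c)=\mathrm i$. Replace each element of the group by a product over its cycles on $\{1,2\}$, signs forgotten: a cycle of length $\ell$ containing an even number of $i$ with $w(i)<0$ gives $p_\ell(\mathbf x)+p_\ell(\mathbf y)$, and one with an odd number gives $p_\ell(\mathbf x)-p_\ell(\mathbf y)$. Write $X=p_1(\mathbf x)$, $Y=p_1(\mathbf y)$. The identity gives $(X+Y)^2$, the element $c^2=[-1,-2]$ gives $(X-Y)^2$, and $c$, $c^{3}$ both give $p_2(\mathbf x)-p_2(\mathbf y)$. The average against $\omega$ is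
$$\tfrac14\Big[(X+Y)^2+\mathrm i\,(p_2(\mathbf x)-p_2(\mathbf y))-(X-Y)^2-\mathrm i\,(p_2(\mathbf x)-p_2(\mathbf y))\Big]=XY .$$

The two computations agree. The choice of $\omega$ matters. With $\omega(c)=-\mathrm i$ we again get $XY$. With $\omega(c)=1$ we get $\frac12\big[X^2+p_2(\mathbf x)\big]+\frac12\big[Y^2-p_2(\mathbf y)\big]=h_2(\mathbf x)+e_2(\mathbf y)$, and with $\omega(c)=-1$ we get $e_2(\mathbf x)+h_2(\mathbf y)$. So among the four characters, exactly the two that send $c$ to a primitive fourth root of unity reproduce the descents of the class.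

Does this agreement hold for every conjugacy class of every $B_n$, with a suitable character of the centralizer? The question in the precise form below is posed in Ron M. Adin, Pál Hegedüs, Yuval Roichman, "Higher Lie characters and root enumeration in classical Weyl groups", arXiv:2312.08904 (2023). The answer is yes, and the proof below counts the same objects, multisets of primitive necklaces, on both sides.

## Signed cycle types, centralizers and their characters

**Signed cycle type.** $B_n$ is the group of bijections $w$ of $\{\pm1,\dots,\pm n\}$ with $w(-i)=-w(i)$, written $w=[w(1),\dots,w(n)]$. Let $|w|\in S_n$ be $i\mapsto|w(i)|$. A cycle of $|w|$ with support $C\subseteq[n]$ and length $\ell$ is a *positive* (resp. *negative*) $\ell$-cycle of $w$ if $\#\{i\in C:w(i)<0\}$ is even (resp. odd). The signed cycle type is the bipartition $\underline\lambda=(\lambda^+,\lambda^-)\vdash n$, meaning $|\lambda^+|+|\lambda^-|=n$, where $\lambda^+$ lists the lengths of the positive cycles and $\lambda^-$ those of the negative ones. Two elements of $B_n$ are conjugate iff they have the same signed cycle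 type.

It is convenient to read the sign off a power. If $i\in C$ then $w^\ell(i)=\pm i$, and the sign is the product of the signs met along the cycle. So the cycle is positive iff $w^\ell(i)=i$ and negative iff $w^\ell(i)=-i$. For example $[2,-1]$ is a negative $2$-cycle, while $[2,1]$ and $[-2,-1]$ are positive $2$-cycles.

**Centralizers.** Let $m^\pm_\ell$ be the number of parts of $\lambda^\pm$ equal to $\ell$ and let $x$ have type $\underline\lambda$. Then
$$Z_{B_n}(x)\cong\prod_\ell (C^+_\ell\wr S_{m^+_\ell})\times(C^-_\ell\wr S_{m^-_\ell}),$$
where $S_{m_\ell^\pm}$ permutes the cycles of $x$ of the given length and sign compatibly with $x$. For a positive $\ell$-cycle $c$ with support $C$, $C^+_\ell=\langle c\rangle\times\langle-1_C\rangle\cong\mathbb Z_\ell\times\mathbb Z_2$, where $-1_C$ negates the letters of $C$. For a negative $\ell$-cycle $c$, $C_\ell^-=\langle c\rangle\cong\mathbb Z_{2\ell}$, and $c^\ell=-1_C$.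

To see why: a signed permutation of $\pm C$ commuting with $c$ is determined by the image of one letter, so there are at most $2\ell$ of them, and the groups just named have $2\ell$ elements. An element commuting with $x$ carries each cycle of $x$ to a cycle of the same length and sign. For cycles of the same length and sign, fix one model $\ell$-cycle $c$ on $\{\pm1,\dots,\pm\ell\}$ and, for the $j$-th such cycle of $x$, with support $C_j$, a bijection $\iota_j:\{\pm1,\dots,\pm\ell\}\to\pm C_j$ that commutes with negation and carries $c$ to that cycle. An element $h=(g_1,\dots,g_m;\sigma)$ of $C\wr S_m$ then acts by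
$$h(\iota_j(b))=\iota_{\sigma(j)}(g_j(b)),\qquad g_j\in C,\ \sigma\in S_m, \tag{1}$$
and these are all the elements commuting with $x$ on the union of these blocks: undo the permutation of blocks by some $(1,\dots,1;\sigma)$, and what remains commutes with each cycle separately.

**Higher Lie characters of type $B$.** If $\omega$ is a linear character of an abelian group $C$, put $(\omega\wr1)(g_1,\dots,g_m;\sigma)=\prod_j\omega(g_j)$. By (1) the product $h'h$ has components $g'_{\sigma(j)}g_j$, so $\omega\wr1$ is a linear character of $C\wr S_m$. Let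
$$\omega^+_\ell(c)=e^{2\pi\mathrm i/\ell},\quad \omega^+_\ell(-1_C)=1;\qquad\qquad \omega_\ell^-(c)=e^{\pi\mathrm i/\ell},$$
$$\psi^{\underline\lambda}:=\mathrm{Ind}_{Z_{B_n}(x)}^{B_n}\bigotimes_\ell(\omega^+_\ell\wr1)\otimes(\omega^-_\ell\wr1).$$
In the opening example, $\underline\lambda=(\varnothing,(2))$ and $\omega_2^-(c)=\mathrm i$.

The type $A$ model is the same with signs dropped: for $\lambda\vdash n$ with $m_\ell$ parts $\ell$, the centralizer in $S_n$ is $Z_\lambda\cong\prod_\ell\mathbb Z_\ell\wr S_{m_\ell}$, $\omega_\ell(c)=e^{2\pi\mathrm i/\ell}$ on the $\ell$-cycle, and $\psi^\lambda=\mathrm{Ind}_{Z_\lambda}^{S_n}\bigotimes_\ell(\omega_\ell\wr1)$. For $\lambda=(n)$ this is the Lie character. For $n=2$, $\psi^{(2)}$ is the sign character and $\psi^{(1,1)}$ the trivial one.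

**Frobenius characteristic.** For a signed permutation $g$ of a finite set, let $p(g)$ be the product over its cycles of $p_\ell(\mathbf x)+p_\ell(\mathbf y)$ for a positive $\ell$-cycle and $p_\ell(\mathbf x)-p_\ell(\mathbf y)$ for a negative one. For a class function $f$ on $B_n$,
$$\mathrm{ch}(f)=\frac1{2^nn!}\sum_{w\in B_n}f(w)\,p(w).$$
The trivial character maps to $h_n(\mathbf x)$. For $S_n$, $\mathrm{ch}(f)=\frac1{n!}\sum_wf(w)p_{\mathrm{type}(w)}(\mathbf x)$.

**Poirier's fundamental quasisymmetric functions.** Order the letters by
$$-1<-2<\dots<-n<1<2<\dots<n .$$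
For $w\in B_n$ let $\mathrm{Des}(w)=\{i\in[n-1]:w(i)>w(i+1)\}$ in this order, let $\varepsilon_i$ be the sign of $w(i)$, and $\mathrm{sDes}(w)=(\mathrm{Des}(w),\varepsilon)$. For $D\subseteq[n-1]$ and $\varepsilon\in\{\pm\}^n$ put
$$F_{(D,\varepsilon)}=\sum z^{(\varepsilon_1)}_{i_1}\cdots z^{(\varepsilon_n)}_{i_n},\qquad z^{(+)}_i=x_i,\ z_i^{(-)}=y_i,$$
the sum over $1\le i_1\le\dots\le i_n$ with $i_j<i_{j+1}$ for $j\in D$. In type $A$, $F_D(\mathbf x)$ is Gessel's fundamental quasisymmetric function, the same sum with all signs $+$, and $\mathrm{Des}(\pi)=\{i:\pi(i)>\pi(i+1)\}$.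

**Necklaces.** A *necklace* over a set $A$ is a class of nonempty words under cyclic rotation; it is *primitive* if its words are not proper powers $v^d$, $d>1$. If letters are variables, the weight of a word, a necklace or a multiset of necklaces is the product of all its letters. For example, over $\{x_i,y_i\}$ the necklace $(x_1y_1)=(y_1x_1)$ is primitive and $(x_1x_1)$ is not.

**The notation $h_m[N]$.** If $N$ is a sum of monomials with nonnegative integer coefficients, $h_m[N]$ is the complete homogeneous symmetric function $h_m$ evaluated at the multiset of these monomials: it counts multisets of $m$ of the monomials by weight. Write $N(x^k,y^k)$ for $N$ with every variable replaced by its $k$-th power. This is the $k$-th power sum of the multiset of monomials, so the classical expansion of $h_m$ in power sums reads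
$$h_m[N]=\frac1{m!}\sum_{\sigma\in S_m}\ \prod_{k\text{-cycles of }\sigma}N(x^k,y^k). \tag{2}$$
For instance $h_m[p_1(\mathbf x)]=h_m(\mathbf x)$, and the coefficient of $x_1x_2x_3x_4$ in $h_2[e_2(\mathbf x)]$ is $3$, the number of ways to split four letters into two pairs.

## The five classes of $B_2$, and the theorem

Here are all classes of $B_2$ by hand.

- $((1,1),\varnothing)$ contains only $[1,2]$, with no descent and signs $++$. The sum of $F$'s is $h_2(\mathbf x)$.
- $(\varnothing,(1,1))$ contains only $[-1,-2]$. Since $-1<-2$ there is no descent, and we get $h_2(\mathbf y)$.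
- $((1),(1))$ contains $[1,-2]$, with a descent, and $[-1,2]$, without: $\sum_{i<j}x_iy_j+\sum_{i\le j}y_ix_j=p_1(\mathbf x)p_1(\mathbf y)$.
- $(\varnothing,(2))$ gives $p_1(\mathbf x)p_1(\mathbf y)$, as above.
- $((2),\varnothing)$ contains $[2,1]$ and $[-2,-1]$. Both have a descent, because $-2>-1$ in our order, so we get $e_2(\mathbf x)+e_2(\mathbf y)$.

On the character side take the last class. Here $C_2^+=\{1,c,-1,-c\}$ with $c=[2,1]$, $\omega(c)=-1$, $\omega(-1)=1$. The element $-c=[-2,-1]$ is again a positive $2$-cycle. So
$$\mathrm{ch}=\tfrac14\Big[(X+Y)^2+(X-Y)^2-2\big(p_2(\mathbf x)+p_2(\mathbf y)\big)\Big]=e_2(\mathbf x)+e_2(\mathbf y),$$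
in agreement. Note the role of the unusual order of the letters: with $-2<-1<1<2$ the element $[-2,-1]$ would have no descent, and the sum would be $e_2(\mathbf x)+h_2(\mathbf y)$, which is wrong.

There is a pattern in the two classes with a single cycle. The primitive necklaces of length $2$ with an even number of $y$'s are $(x_ix_j)$ and $(y_iy_j)$ with $i<j$, of total weight $e_2(\mathbf x)+e_2(\mathbf y)$. Those with an odd number of $y$'s are the $(x_iy_j)$, of total weight $p_1(\mathbf x)p_1(\mathbf y)$.

**Theorem 1.** For every bipartition $\underline\lambda=(\lambda^+,\lambda^-)\vdash n$,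
$$\mathrm{ch}(\psi^{\underline\lambda})=\sum_wF_{\mathrm{sDes}(w)},$$
the sum over all $w\in B_n$ of signed cycle type $\underline\lambda$, one term per element. Both sides equal
$$\prod_\ell h_{m^+_\ell}[L^+_\ell]\;h_{m^-_\ell}[L^-_\ell], \tag{3}$$
where $L_\ell^+$ (resp. $L^-_\ell$) is the sum of the weights of all primitive necklaces of length $\ell$ over $\{x_i\}\cup\{y_i\}$ with an even (resp. odd) number of letters $y$.

## What renaming variables in type $A$ gives, and what it cannot see

The type $A$ statement is the theorem of Gessel and Reutenauer: for $\lambda\vdash n$, $\mathrm{ch}(\psi^\lambda)=\sum_\pi F_{\mathrm{Des}(\pi)}(\mathbf x)$, over all $\pi$ of cycle type $\lambda$. A sensible first attempt is to use it as a black box. It holds in any variables indexed by a set ordered like the positive integers, so rename the variables as $y_1<x_1<y_2<x_2<\cdots$. We will check below that a term of $F_{\mathrm{Des}(\pi)}$ in these variables is the same thing as a sign pattern on $\pi$, i.e. some $w$ with $|w|=\pi$, together with a term of $F_{\mathrm{sDes}(w)}$. So the black box computes $\sum F_{\mathrm{sDes}(w)}$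 over all $w$ for which $|w|$ has cycle type $\lambda$.

This is a sum over several classes of $B_n$, all the $\underline\lambda$ for which $\lambda^+$ and $\lambda^-$ together have the parts of $\lambda$. For $\lambda=(2)$ one can separate the two classes by the parity of the degree in $\mathbf y$, since that parity is the parity of the number of negative cycles. For $\lambda=(2,2)$ this stops working. The coefficient of $y_1x_1y_2x_2$ in the black-box sum is $3$: one for each $\pi$ of type $(2,2)$, with signs $(-,+,-,+)$ at positions $1,2,3,4$. The sign pattern makes both cycles of $(1\,2)(3\,4)$ negative, both cycles of $(1\,4)(2\,3)$ negative, and both cycles of $(1\,3)(2\,4)$ positive. So the coefficient $3$ must be split as $2$ for the class $(\varnothing,(2,2))$ and $1$ for the class $((2,2),\varnothing)$, although the monomial is the same. An identity of series cannot see this. What is needed is an argument that keeps track of each cycle separately.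

The bijection behind the Gessel–Reutenauer theorem does this: it turns cycles of $\pi$ into necklaces, one by one, and with the renamed alphabet the sign of a cycle becomes the parity of the number of $y$'s in its own necklace. We now prove that bijection from scratch.

## The Gessel–Reutenauer bijection

Let $A$ be a totally ordered set. Let $X_n(A)$ be the set of pairs $(\pi,a)$ with $\pi\in S_n$ and $a_1\le\dots\le a_n$ in $A$ such that $a_j<a_{j+1}$ whenever $\pi(j)>\pi(j+1)$. Let $\Phi(\pi,a)$ be the multiset of necklaces $(a_i,a_{\pi(i)},\dots,a_{\pi^{\ell-1}(i)})$, one for each cycle of $\pi$, where $i$ is in the cycle and $\ell$ is its length.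

**Lemma 1.** $\Phi$ is a bijection from $X_n(A)$ onto the set of multisets of primitive necklaces over $A$ of total length $n$.

Here is how one inverts $\Phi$ in a small case. Take letters $\alpha<\beta$ and the necklaces $(\alpha\beta)$ and $(\alpha)$. There are three points: $p$ with letter $\alpha$ and $p'$ with letter $\beta$, swapped, and $p''$ with letter $\alpha$, fixed. From each point, read letters forever: $\alpha\beta\alpha\cdots$ from $p$, $\beta\alpha\beta\cdots$ from $p'$, $\alpha\alpha\alpha\cdots$ from $p''$. Sort lexicographically: $p''<p<p'$. Naming the points $1,2,3$ in this order gives $\pi=[1,3,2]$, $a=(\alpha,\alpha,\beta)$; the only descent of $\pi$ is at $2$, and $a_2<a_3$ as required. For two copies of $(\alpha\beta)$ there are ties: order the copies, and get $\pi=[3,4,1,2]$, $a=(\alpha,\alpha,\beta,\beta)$. For the nonprimitive $(\alpha\alpha)$ we would have $\pi=[2,1]$, $a=(\alpha,\alpha)$, which is not in $X_2(A)$.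

*Proof of Lemma 1.*

**Step 1: forget the names of the points.** The purpose is to restate the lemma as a question about orders. Consider systems $(P,s,a)$ with $|P|=n$, $s$ a permutation of $P$ and $a:P\to A$. Such a system is a disjoint union of cycles carrying letters, and a cycle carrying letters is, up to isomorphism, a necklace. So isomorphism classes of systems correspond to multisets of necklaces of total length $n$. Call a total order $<$ on $P$ *compatible* if

(i) $a(p)<a(q)\Rightarrow p<q$;

(ii) $a(p)=a(q)$ and $p<q$ imply $s(p)<s(q)$.

Let $P=[n]$ with its natural order and $s=\pi$. Condition (i) says that $a$ is weakly increasing. Then the positions carrying a given letter form an interval, and (ii) says that $\pi$ increases on each such interval, i.e. that $a_j<a_{j+1}$ whenever $\pi(j)>\pi(j+1)$. So compatibility says exactly $(\pi,a)\in X_n(A)$. Any ordered $P$ has a unique order isomorphism to $[n]$, so $X_n(A)$ is identified with the set of isomorphism classes of quadruples $(P,s,a,<)$ with $<$ compatible, and $\Phi$ forgets $<$. The preimage under $\Phi$ of the class of $(P,s,a)$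 is thus the set of compatible orders on $P$ up to automorphisms of $(P,s,a)$. It remains to show:

(a) if a compatible order exists, all necklaces of $(P,s,a)$ are primitive;

(b) if all necklaces are primitive, a compatible order exists, and any two are interchanged by an automorphism of $(P,s,a)$.

For $p\in P$ let $u(p)=a(p)\,a(sp)\,a(s^2p)\cdots$, an infinite word; compare infinite words lexicographically.

**Step 2: proof of (a).** Suppose the necklace of the cycle through $p$ is not primitive. Its word read from $p$ is $v^d$ with $d>1$; put $t=|v|$ and $q=s^t(p)$. Then $q\ne p$ and $u(q)=u(p)$, so $a(s^kp)=a(s^kq)$ for all $k$. If $p<q$, repeated use of (ii) gives $s^kp<s^kq=s^{k+t}p$ for all $k\ge0$. With $k=0,t,2t,\dots$ we get $p<s^tp<s^{2t}p<\cdots$, impossible in a finite set. If $q<p$, the same argument gives an infinite decreasing chain.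

**Step 3: infinite words remember primitive necklaces.** This prepares (b). Assume all necklaces are primitive, and let $u=u(p)$ with $p$ on a cycle of length $\ell$, so $u=v^\infty$ with $v$ primitive of length $\ell$. The word $u$ is purely periodic, so it extends to a word indexed by $\mathbb Z$ with period $\ell$; any period of $u$ is a period of the extension (shift far to the right by a multiple of $\ell$ to compare). The periods of a word indexed by $\mathbb Z$, with $0$ and their negatives, form a subgroup of $\mathbb Z$, generated by the minimal period $e$. So $e\mid\ell$, $v$ is a power of its prefix of length $e$, and primitivity gives $e=\ell$. Two consequences follow. First, $u$ determines $\ell$, hence $v$, hence the necklace: distinct primitive necklaces yield distinct infinite words. Second, on one cycle of length $\ell$, the points $p,sp,\dots,s^{\ell-1}p$ have distinct infinite words, because $u(s^ip)=u(s^jp)$ with $0\le i<j<\ell$ would give a period $j-i<\ell$ of $u(s^ip)$, whose minimal period is $\ell$ too. So if a primitive necklace occurs $m$ times, each of its $m$ copies contains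 exactly one point with each infinite word arising from it.

**Step 4: uniqueness in (b).** Let $<$ be compatible. First, if $u(p)<u(q)$ then $p<q$. Indeed let $k$ be the first place where the words differ; then $a(s^kp)<a(s^kq)$, so $s^kp<s^kq$ by (i), whereas $q<p$ would give $s^kq<s^kp$ by $k$ applications of (ii). So only the order among points with equal infinite words is left. Fix a primitive necklace occurring $m$ times and an infinite word $u$ arising from it. By Step 3, the points with infinite word $u$ are one in each copy, so the order on them is an order on the $m$ copies. The map $s$ carries this fiber to the fiber of the shift of $u$, copy by copy, and preserves order by (ii), since the points of a fiber carry the same letter. Shifting repeatedly reaches all infinite words of the necklace, so one and the same total order of the copies governs all its fibers. Hence $<$ is determined by a choice of total order on the copies of each necklace. Two such choices differ by a permutation of identical copies, that is, by an automorphism of $(P,s,a)$.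

**Step 5: existence in (b).** Order the copies of each necklace arbitrarily. Put $p<q$ iff $u(p)<u(q)$, or $u(p)=u(q)$ and the copy of $p$ precedes the copy of $q$. By Step 3, distinct points with equal infinite words lie on different copies of the same necklace, so this is a total order. Condition (i) is clear, as $a(p)$ is the first letter of $u(p)$. For (ii), let $a(p)=a(q)$ and $p<q$. If $u(p)<u(q)$, deleting the equal first letters gives $u(sp)<u(sq)$. If $u(p)=u(q)$, then $u(sp)=u(sq)$ and the copies are the same as before. In both cases $sp<sq$. $\square$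

## Signed descents as descents over $y_1<x_1<y_2<x_2<\cdots$

**Step 6: the sum over a class equals (3).** Let $A=\{x_i,y_i\}_{i\ge1}$ with the order $y_1<x_1<y_2<x_2<\cdots$. Let $w\in B_n$, $\pi=|w|$, $\varepsilon_j$ the sign of $w(j)$. The terms of $F_{\mathrm{sDes}(w)}$ are indexed by the sequences $i_1\le\dots\le i_n$ with $i_j<i_{j+1}$ for $j\in\mathrm{Des}(w)$. Put $a_j=z_{i_j}^{(\varepsilon_j)}\in A$.

**Claim.** The sequence $(i_j)$ is admissible for $F_{\mathrm{sDes}(w)}$ iff $a_1\le\dots\le a_n$ in $A$ and $a_j<a_{j+1}$ whenever $\pi(j)>\pi(j+1)$.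

Both sides are conditions on consecutive positions, so fix $j$.

If $\varepsilon_j=\varepsilon_{j+1}$, then $j\in\mathrm{Des}(w)$ iff $\pi(j)>\pi(j+1)$, because $1<2<\dots<n$ and also $-1<-2<\dots<-n$. Moreover $a_j\le a_{j+1}$ iff $i_j\le i_{j+1}$, and $a_j<a_{j+1}$ iff $i_j<i_{j+1}$. The conditions agree.

If $\varepsilon_j=+$ and $\varepsilon_{j+1}=-$, then $j\in\mathrm{Des}(w)$, since negative letters precede positive ones. The condition is $i_j<i_{j+1}$, which says $x_{i_j}<y_{i_{j+1}}$, i.e. $a_j<a_{j+1}$. As $a_j\ne a_{j+1}$, the weak and strict conditions on $a$ coincide, so it does not matter whether $\pi(j)>\pi(j+1)$.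

If $\varepsilon_j=-$ and $\varepsilon_{j+1}=+$, then $j\notin\mathrm{Des}(w)$. The condition is $i_j\le i_{j+1}$, which says $y_{i_j}<x_{i_{j+1}}$, and again weak and strict conditions on $a$ coincide. The claim is proved.

Conversely, $(\pi,a)\in X_n(A)$ determines $\varepsilon_j$ (is $a_j$ an $x$ or a $y$?), the indices $i_j$, and $w(j)=\varepsilon_j\pi(j)$. So pairs consisting of $w\in B_n$ and a term of $F_{\mathrm{sDes}(w)}$ correspond bijectively to $X_n(A)$, and the monomial of the term is $\prod_ja_j$. A cycle $C$ of $|w|$ is positive iff $\#\{j\in C:a_j\text{ is a }y\}$ is even, that is, iff the necklace that $\Phi(\pi,a)$ assigns to $C$ has an even number of $y$'s. By Lemma 1, $\sum_wF_{\mathrm{sDes}(w)}$ over the class $\underline\lambda$ is the weight generating function of multisets of primitive necklaces with exactly $m^+_\ell$ even and $m^-_\ell$ odd necklaces of each length $\ell$. This is (3).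

## From a wreath product to one cycle

Now the characters. We first reduce $\mathrm{ch}(\psi^{\underline\lambda})$ to one cycle at a time.

**Step 7: characteristic of an induced character.** Let $H$ be a subgroup of $G=B_n$ and $f$ a class function on $H$, extended by $0$ to $G$. Then $\mathrm{Ind}f(g)=\frac1{|H|}\sum_{t\in G}f(t^{-1}gt)$, and since $p$ is a class function,
$$\mathrm{ch}(\mathrm{Ind}_H^{G}f)=\frac1{|G||H|}\sum_{t\in G}\sum_{g\in G}f(t^{-1}gt)\,p(t^{-1}gt)=\frac1{|H|}\sum_{h\in H}f(h)p(h). \tag{4}$$
The wreath factors of $Z_{B_n}(x)$ act on disjoint sets of letters, so $p$ is multiplicative over them, and $\mathrm{ch}(\psi^{\underline\lambda})$ is the product over the factors $H=C\wr S_m$, with $C=C^\pm_\ell$, $\omega=\omega^\pm_\ell$, $m=m^\pm_\ell$, of $\frac1{|H|}\sum_{h\in H}(\omega\wr1)(h)p(h)$.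

**Step 8: one wreath factor.** We show that
$$\frac1{|C|^mm!}\sum_{h\in C\wr S_m}(\omega\wr1)(h)p(h)=\frac1{m!}\sum_{\sigma\in S_m}\ \prod_{k\text{-cycles of }\sigma}N_\omega(x^k,y^k),\qquad N_\omega=\frac1{|C|}\sum_{g\in C}\omega(g)p(g). \tag{5}$$
Let $h=(g_1,\dots,g_m;\sigma)$ act by (1), and let block $j$ lie on a $k$-cycle of $\sigma$. Then $h^k(\iota_j(b))=\iota_j(g(b))$, where $g=g_{\sigma^{k-1}(j)}\cdots g_{\sigma(j)}g_j$; the order of the factors is irrelevant because $C$ is abelian. Let $b$ lie in a $d$-cycle of $g$, so $g^d(b)=\pm b$ with the sign of that cycle. Then $h^{kd}(\iota_j(b))=\pm\iota_j(b)$. Conversely, suppose $h^{t}(\iota_j(b))\in\{\pm\iota_j(b)\}$ with $t>0$. Then $h^t$ returns to block $j$, so $t=kt'$, and $g^{t'}(b)\in\{\pm b\}$, so $d\mid t'$. Hence $kd$ is the least such $t$, and each $d$-cycle of $g$ yields one $kd$-cycle of $h$ of the same sign. Every cycle of $h$ on these $k$ blocks meets block $j$, so it arises in this way exactly once. Since $p_{kd}(\mathbf x)\pm p_{kd}(\mathbf y)$ is $p_d(\mathbf x)\pm p_d(\mathbf y)$ with all variables raised to the $k$-th power,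 the $k$ blocks contribute $p(g)(x^k,y^k)$ to $p(h)$, and they contribute $\omega(g)$ to $(\omega\wr1)(h)$. Each $g\in C$ is the product of exactly $|C|^{k-1}$ of the $k$-tuples. For fixed $\sigma$, summing over $(g_1,\dots,g_m)$ therefore gives
$$\prod_{k\text{-cycles of }\sigma}|C|^{k-1}\sum_{g\in C}\omega(g)\,p(g)(x^k,y^k)=\prod_{k\text{-cycles of }\sigma}|C|^k\,N_\omega(x^k,y^k).$$
The powers of $|C|$ multiply to $|C|^m$. This proves (5).

By (2), the right side of (5) is $h_m[N_\omega]$ as soon as $N_\omega$ is a sum of monomials with nonnegative integer coefficients. So Theorem 1 follows once we show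
$$N_{\omega^+_\ell}=L^+_\ell,\qquad N_{\omega_\ell^-}=L^-_\ell. \tag{6}$$

## Sums of roots of unity against the count of primitive necklaces

**Step 9: a formula for $L^\pm_\ell$.** We count primitive words by Möbius inversion, with a formal variable $T$ marking the letters $y$. All words of length $\ell$ have generating function $W_\ell=(p_1(\mathbf x)+T\,p_1(\mathbf y))^\ell$. Let $P_\ell$ be that of the primitive words of length $\ell$. Each word is uniquely $v^d$ with $v$ primitive of length $\ell/d$, so $W_\ell=\sum_{d\mid\ell}P_{\ell/d}(x^d,y^d,T^d)$. Hence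
$$\sum_{d\mid\ell}\mu(d)\,W_{\ell/d}(x^d,y^d,T^d)=\sum_{f\mid\ell}P_{\ell/f}(x^f,y^f,T^f)\sum_{d\mid f}\mu(d)=P_\ell .$$
Thus $P_\ell=\sum_{d\mid\ell}\mu(d)\big(p_d(\mathbf x)+T^dp_d(\mathbf y)\big)^{\ell/d}$. Each primitive necklace of length $\ell$ contains $\ell$ words. Half the sum and half the difference of the values at $T=1$ and $T=-1$ pick out even and odd numbers of $y$'s:
$$L_\ell^{\pm}=\frac1{2\ell}\sum_{d\mid\ell}\mu(d)\Big[(p_d(\mathbf x)+p_d(\mathbf y))^{\ell/d}\pm(p_d(\mathbf x)+(-1)^dp_d(\mathbf y))^{\ell/d}\Big]. \tag{7}$$

In Steps 10 and 11 we use that the sum of the primitive $d$-th roots of unity is $\mu(d)$.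

**Step 10: a positive cycle.** We compute $N_{\omega^+_\ell}=\frac1{2\ell}\sum_{t\bmod\ell}\omega_\ell^+(c^t)\big[p(c^t)+p(-c^t)\big]$, using $\omega_\ell^+(-1_C)=1$. Both $c^t$ and $-c^t$ have $\ell/d$ cycles, all of length $d=\ell/\gcd(t,\ell)$. Since $\ell\mid td$ and $c^\ell=1$, we have $(c^t)^d=1$, so all cycles of $c^t$ are positive; and $(-c^t)^d=(-1)^d$, so all cycles of $-c^t$ have sign $(-1)^d$. For fixed $d\mid\ell$, the values $\omega^+_\ell(c^t)=e^{2\pi\mathrm it/\ell}$ with $\ell/\gcd(t,\ell)=d$ are the primitive $d$-th roots of unity, with sum $\mu(d)$. So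
$$N_{\omega_\ell^+}=\frac1{2\ell}\sum_{d\mid\ell}\mu(d)\Big[(p_d(\mathbf x)+p_d(\mathbf y))^{\ell/d}+(p_d(\mathbf x)+(-1)^dp_d(\mathbf y))^{\ell/d}\Big]=L^+_\ell .$$

**Step 11: a negative cycle.** Here $c^\ell=-1_C$ and $N_{\omega^-_\ell}=\frac1{2\ell}\sum_{t\bmod2\ell}\omega_\ell^-(c^t)p(c^t)$. Put $g=\gcd(t,\ell)$, $d=\ell/g$, $t=gt'$; then $t'$ runs modulo $2d$ with $\gcd(t',d)=1$. All $g=\ell/d$ cycles of $c^t$ have length $d$, and their sign is $(-1)^{t'}$, because $c^{td}=(c^{\ell})^{t'}$. Moreover $\omega_\ell^-(c^t)=e^{\pi\mathrm it/\ell}=e^{2\pi\mathrm it'/(2d)}$. Fix $d$ and split by the parity of $t'$.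

For $t'$ odd, $\gcd(t',d)=1$ means that $t'$ is a unit modulo $2d$, so $\omega_\ell^-$ sums to $\mu(2d)$, which is $-\mu(d)$ for $d$ odd and $0$ for $d$ even. Here the cycles are negative.

For $t'$ even, $d$ must be odd, and $t'=2t''$ with $t''$ running over the units modulo $d$. Then $\omega^-_\ell(c^t)=e^{2\pi\mathrm it''/d}$ sums to $\mu(d)$. Here the cycles are positive.

Altogether
$$N_{\omega_\ell^-}=\frac1{2\ell}\sum_{d\mid\ell,\ d\text{ odd}}\mu(d)\Big[(p_d(\mathbf x)+p_d(\mathbf y))^{\ell/d}-(p_d(\mathbf x)-p_d(\mathbf y))^{\ell/d}\Big]=L_\ell^-,$$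
since in (7) with the sign $-$ the terms with $d$ even cancel and $(-1)^d=-1$ for $d$ odd.

This proves (6). So $\mathrm{ch}(\psi^{\underline\lambda})$ equals (3), which by Step 6 equals $\sum_wF_{\mathrm{sDes}(w)}$. Theorem 1 is proved. $\blacksquare$

## Colored permutations and admissible characters

In the opening example two of the four characters of $\mathbb Z_4$ worked. Which characters work in general? It is no harder, and more transparent, to answer for $\mathbb Z_r\wr S_n$ with any $r$.

**Setup.** Let $r\ge1$, $\zeta=e^{2\pi\mathrm i/r}$, and let $G_{r,n}=\mathbb Z_r\wr S_n$ be the group of monomial matrices $we_i=\zeta^{\varepsilon_i}e_{\pi(i)}$, with $\pi=|w|\in S_n$ and $\varepsilon_i\in\mathbb Z_r$. A cycle $C$ of $|w|$ of length $\ell$ has *color* $s=\sum_{i\in C}\varepsilon_i\in\mathbb Z_r$; equivalently $w^\ell e_i=\zeta^se_i$ for $i\in C$. Conjugacy classes are indexed by $\underline\lambda=(\lambda^{(s)})_{s\in\mathbb Z_r}$, where $\lambda^{(s)}$ lists the lengths of the cycles of color $s$. Let $m_{\ell,s}$ be the multiplicity of $\ell$ in $\lambda^{(s)}$.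

The centralizer of $x$ of type $\underline\lambda$ is $\prod_{\ell,s}C_{\ell,s}\wr S_{m_{\ell,s}}$ with $C_{\ell,s}=\langle c,z\rangle$, where $c$ is the cycle, $z=\zeta\cdot1_C$ and $c^\ell=z^s$. The reason is as before. An element of $G_{r,\ell}$ commuting with an $\ell$-cycle $c$ is determined by the image of one basis vector, so there are at most $r\ell$ of them, and the $c^iz^j$ with $0\le i<\ell$, $0\le j<r$ are $r\ell$ distinct ones. An element commuting with $x$ carries cycles of $x$ to cycles of the same length and color, and cycles of the same length and color can be identified with one model cycle as in (1).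

Use variables $x_i^{(j)}$, $j\in\mathbb Z_r$, $i\ge1$; call $j$ the color of the letter $x_i^{(j)}$. Let $\mathrm{ch}(f)=\frac1{r^nn!}\sum_wf(w)p(w)$, where a cycle of length $\ell$ and color $u$ contributes $\sum_j\zeta^{-uj}p_\ell(\mathbf x^{(j)})$ to $p(w)$. Fix any total order $\prec$ on the colors. Let $j\in\mathrm{Des}(w)$ iff $\varepsilon_j\succ\varepsilon_{j+1}$, or $\varepsilon_j=\varepsilon_{j+1}$ and $\pi(j)>\pi(j+1)$. Let $F_{\mathrm{sDes}(w)}=\sum x^{(\varepsilon_1)}_{i_1}\cdots x^{(\varepsilon_n)}_{i_n}$ over $i_1\le\dots\le i_n$ with $i_j<i_{j+1}$ for $j\in\mathrm{Des}(w)$. For $r=2$, $\mathbf x^{(0)}=\mathbf x$, $\mathbf x^{(1)}=\mathbf y$ and $1\prec0$ this is the setting of Theorem 1. For $r=1$ it is type $A$.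

*Example.* Let $\ell=1$. Then $C_{1,s}=\langle z\rangle$, and for $\omega(z)=\zeta^b$ we get $\frac1r\sum_{t}\zeta^{bt}\sum_j\zeta^{-tj}p_1(\mathbf x^{(j)})=p_1(\mathbf x^{(b)})$. A cycle of length $1$ and color $s$ is the element $\zeta^s$, with $F=p_1(\mathbf x^{(s)})$. So $b=s$ is the right choice: $\omega(z)=\zeta^s$.

**Admissible characters.** Represent $s$ by an integer. A linear character $\omega$ of $C_{\ell,s}$ with $\omega(z)=\zeta^s$ satisfies $\omega(c)^\ell=\omega(z)^s=\zeta^{s^2}$, so
$$\omega(c)=e^{2\pi\mathrm i\nu/(r\ell)},\qquad \nu=s^2+rq,\quad q\in\mathbb Z, \tag{8}$$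
with $q$ determined modulo $\ell$; each $q$ occurs, since $c^\ell=z^s$ and $z^r=1$ define the abelian group $C_{\ell,s}$. Call $\omega$ *admissible* if for every prime $p\mid\ell$:

- if $p\nmid r$, then $p\nmid\nu$;
- if $p\mid\gcd(r,s)$, then $p\nmid q$;
- (no condition if $p\mid r$ and $p\nmid s$).

The choice of the integer $s$ does not matter. Replacing $s$ by $s+r$ keeps $\nu$ modulo $r\ell$ and changes $q$ by $-(2s+r)$ modulo $\ell$, which is divisible by $p$ when $p\mid\gcd(r,s)$.

Admissible characters always exist: each condition excludes exactly one residue of $q$ modulo $p$ (for $p\nmid r$, the solution of $s^2+rq\equiv0$). By the Chinese remainder theorem there are $\ell\prod_p(1-\frac1p)$ admissible characters, the product over the primes $p\mid\ell$ subject to a condition.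

*Example.* Let $r=4$, $\ell=2$, $s=2$, so $\zeta=\mathrm i$, $\omega(z)=-1$, $\nu=4+4q$. The prime $2$ divides $\gcd(4,2)$, so $q$ must be odd: $q=1$ gives $\nu=8$ and $\omega(c)=1$. The other character, $q=0$, has $\omega(c)=-1$. So here the admissible character is the one with $\omega(c)=1$, and the condition is not in general a condition of primitivity on the root of unity $\omega(c)$.

**Theorem 2.** For all $(\ell,s)$ with $m_{\ell,s}>0$ let $\omega_{\ell,s}$ be a linear character of $C_{\ell,s}$ with $\omega_{\ell,s}(z)=\zeta^s$. Then
$$\Delta=\mathrm{ch}\Big(\mathrm{Ind}\bigotimes_{\ell,s}(\omega_{\ell,s}\wr1)\Big)-\sum_{w\text{ of type }\underline\lambda}F_{\mathrm{sDes}(w)}$$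
has nonnegative coefficients, and $\Delta=0$ if and only if every $\omega_{\ell,s}$ is admissible. If $\underline\lambda$ consists of one cycle, the hypothesis $\omega(z)=\zeta^s$ is also necessary for $\Delta=0$.

## Proof of Theorem 2: eigenvectors of a cycle on words

Let $L_{\ell,s}$ be the sum of the weights of the primitive necklaces of length $\ell$ over $A=\{x_i^{(j)}\}$ whose letters have color sum $s$. It is nonzero: the word $x_1^{(s)}x_2^{(0)}\cdots x_2^{(0)}$ contains its first letter once, so it is primitive.

**Step A: the sum over a class is $\prod_{\ell,s}h_{m_{\ell,s}}[L_{\ell,s}]$.** Order $A$ by the index $i$, and for equal $i$ by $\prec$ on the colors. For infinite $i$-range this is a total order, and Lemma 1 applies. Given $w$ and indices $i_1,\dots,i_n$, put $a_j=x_{i_j}^{(\varepsilon_j)}$. We check, position by position, that $(i_j)$ is a term of $F_{\mathrm{sDes}(w)}$ iff $(|w|,a)\in X_n(A)$. If $\varepsilon_j=\varepsilon_{j+1}$, then $j\in\mathrm{Des}(w)$ iff $\pi(j)>\pi(j+1)$, and weak or strict inequality of $a_j,a_{j+1}$ is weak or strict inequality of $i_j,i_{j+1}$. If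 $\varepsilon_j\succ\varepsilon_{j+1}$, then $j\in\mathrm{Des}(w)$, and $i_j<i_{j+1}$ iff $a_j<a_{j+1}$ iff $a_j\le a_{j+1}$, since for equal indices $a_j>a_{j+1}$. If $\varepsilon_j\prec\varepsilon_{j+1}$, then $j\notin\mathrm{Des}(w)$, and $i_j\le i_{j+1}$ iff $a_j<a_{j+1}$ iff $a_j\le a_{j+1}$, since for equal indices $a_j<a_{j+1}$. As $(\pi,a)$ determines $\varepsilon$ and hence $w$, pairs of $w$ and a term of $F_{\mathrm{sDes}(w)}$ correspond to $X_n(A)$, with monomial $\prod_ja_j$. The color of a cycle of $w$ is the sum of the colors of the letters of its necklace. Lemma 1 gives the formula.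

**Step B: the characteristic is $\prod_{\ell,s}h_{m_{\ell,s}}[N_{\omega_{\ell,s}}]$,** where
$$N_\omega=\frac1{r\ell}\sum_{g\in C_{\ell,s}}\omega(g)p(g),$$
provided each $N_\omega$ is a sum of monomials with nonnegative integer coefficients, which Step C will show. Formula (4) holds for $G_{r,n}$ with the same proof, and the wreath factors act on disjoint blocks. In one factor $C\wr S_m$, let $h=(g_1,\dots,g_m;\sigma)$ and let block $j$ lie on a $k$-cycle of $\sigma$. Then $h^k$ acts on block $j$ as the product $g$ of the $k$ corresponding elements $g_i$. If a basis vector $b$ of block $j$ lies in a $d$-cycle of $g$ of color $u$, then $h^{kd}b=g^db=\zeta^ub$; and a power $h^t$, $t>0$, that maps $b$ to a multiple of $b$ returns to block $j$, so $t=kt'$ with $d\mid t'$. So each $d$-cycle of $g$ yields one $kd$-cycle of $h$ of the same color, and the $k$ blocks contribute $\omega(g)$ to $(\omega\wr1)(h)$ and $p(g)$, with all variables raised to the $k$-th power, to $p(h)$. Each $g\in C$ arises from $|C|^{k-1}$ tuples, so the sum over the factor, divided by $|C|^mm!$, is $\frac1{m!}\sum_\sigma\prod_{k\text{-cycles}}N_\omega(x^k)$,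 where $N_\omega(x^k)$ means all variables are raised to the $k$-th power. This is $h_m[N_\omega]$ by (2), applied to these variables.

**Step C: $N_\omega$ counts eigenvectors.** We realize $p(g)$ as a trace. Restrict to letters with $i\le K$; at the end let $K\to\infty$. Let $V$ have basis $v_a$, $a\in A$, and write $\mathrm{col}(a)$ for the color of $a$. Let $G_{r,\ell}$ act on $V^{\otimes\ell}$ by
$$w(v_{a_1}\otimes\dots\otimes v_{a_\ell})=\prod_i\zeta^{-\varepsilon_i\,\mathrm{col}(a_i)}\;v_{b_1}\otimes\dots\otimes v_{b_\ell},\qquad b_{\pi(i)}=a_i .$$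
This is an action: for $w'$ with data $\pi',\varepsilon'$ we have $w'we_i=\zeta^{\varepsilon_i+\varepsilon'_{\pi(i)}}e_{\pi'\pi(i)}$, and applying $w$ and then $w'$ to the word multiplies it by $\prod_i\zeta^{-(\varepsilon_i+\varepsilon'_{\pi(i)})\mathrm{col}(a_i)}$ and moves $a_i$ to place $\pi'\pi(i)$. The action preserves the weight $a_1\cdots a_\ell$ of words. In the trace of $w$, weighted by monomials, only the words constant on the cycles of $\pi$ occur, and a cycle of length $\ell'$ and color $u$ gives the factor $\sum_a\zeta^{-u\,\mathrm{col}(a)}a^{\ell'}=\sum_j\zeta^{-uj}p_{\ell'}(\mathbf x^{(j)})$. So the weighted trace is $p(w)$. By the orthogonality relations for the abelian group $C_{\ell,s}$, $N_\omega$ is the weighted dimension of the subspace of $V^{\otimes\ell}$ where each $g\in C_{\ell,s}$ acts by $\omega(g)^{-1}$. In particular its coefficients are nonnegative integers.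

**Step D: the role of $\omega(z)$.** Let $\omega(z)=\zeta^b$. The element $z$ multiplies a word of color sum $\tau$ by $\zeta^{-\tau}$, so the condition for $z$ selects exactly the words of color sum $b$: every monomial of $N_\omega$ has color sum $b$. If $\underline\lambda$ is a single cycle, then by Steps A and B the two terms of $\Delta$ are $N_\omega$ and $L_{\ell,s}\ne0$, and the monomials of the latter have color sum $s$. So $\Delta=0$ forces $b=s$, which is the last claim of the theorem. From now on $b=s$.

**Step E: which necklaces occur in $N_\omega$.** Conjugation in $G_{r,\ell}$ changes neither $p$ nor $z$, so we may take $c:e_1\mapsto e_2\mapsto\dots\mapsto e_\ell\mapsto\zeta^se_1$. Then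
$$c(v_{a_1}\otimes\dots\otimes v_{a_\ell})=\zeta^{-s\,\mathrm{col}(a_\ell)}\;v_{a_\ell}\otimes v_{a_1}\otimes\dots\otimes v_{a_{\ell-1}}:$$
rotation times a scalar. Consider a necklace with words the rotations of $u^d$, where $u$ is primitive of length $e=\ell/d$ and color sum $\sigma$, and where $d\sigma\equiv s\bmod r$, as the condition for $z$ requires. It has $e$ distinct words. On their $e$-dimensional span, $c$ permutes the $e$ coordinate lines cyclically. The power $c^e$ fixes each word up to a scalar, and in $e$ steps the last $e$ letters each pass through the last place once; they have color sum $\sigma$, so $c^e=\zeta^{-s\sigma}$. A cyclic weighted shift with $c^e=\zeta^{-s\sigma}$ has characteristic polynomial $Y^e-\zeta^{-s\sigma}$, so each $e$-th root of $\zeta^{-s\sigma}$ is a simple eigenvalue. On this span $z$ acts by $\zeta^{-s}=\omega(z)^{-1}$. Therefore the necklace contributes its weight to $N_\omega$ exactly once if $\omega(c)^{-e}=\zeta^{-s\sigma}$, that is, if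
$$\omega(c)^{\ell/d}=\zeta^{s\sigma}, \tag{9}$$
and otherwise it does not contribute. For $d=1$ we have $\sigma\equiv s$, and (9) reads $\omega(c)^\ell=\zeta^{s^2}$, which holds. So every primitive necklace of color sum $s$ contributes, and
$$N_\omega=L_{\ell,s}+R_\omega ,$$
where $R_\omega$ is a sum of weights of nonprimitive necklaces, each with coefficient $0$ or $1$ per necklace. Every pair $(d,\sigma)$ with $d\mid\ell$, $d\sigma\equiv s\bmod r$ is realized by the primitive word $u=x_1^{(\sigma)}x_2^{(0)}\cdots x_2^{(0)}$ of length $\ell/d$. Thus $R_\omega\ne0$ iff there are $d>1$, $d\mid\ell$, and $\sigma$ with $d\sigma\equiv s\bmod r$ satisfying (9).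

In the example $r=4$, $\ell=2$, $s=2$: the nonprimitive words of color sum $2$ are $aa$ with $\mathrm{col}(a)\in\{1,3\}$. Here $c$ acts on $aa$ by $\mathrm i^{-2\,\mathrm{col}(a)}=-1$. So these words enter $N_\omega$ for $\omega(c)=-1$ and do not for $\omega(c)=1$, as admissibility predicts.

**Step F: $R_\omega=0$ iff $\omega$ is admissible.** Write $s=d\sigma+\rho$ with $\rho$ divisible by $r$, say $s=d\sigma+rm$ with integers $\sigma,m$. With (8), condition (9) says $e^{2\pi\mathrm i\nu/(rd)}=e^{2\pi\mathrm is\sigma/r}$, i.e. $\nu\equiv s\sigma d\bmod rd$. Now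
$$\nu-s\sigma d=s^2+rq-s(s-rm)=r(q+sm),$$
so (9) says $d\mid q+sm$. An integer $\sigma$ with $s=d\sigma+rm$ exists iff $rm\equiv s\bmod d$. Hence $R_\omega\neq0$ iff for some $d>1$, $d\mid\ell$, there is $m\in\mathbb Z$ with
$$rm\equiv s\quad\text{and}\quad q+sm\equiv0\pmod d .$$
If this holds for $d$, the same $m$ works for each prime $p\mid d$. So only primes $d=p$ matter.

- If $p\nmid r$, then $m\equiv sr^{-1}$ is forced, and the second congruence becomes, after multiplication by $r$, $rq+s^2=\nu\equiv0\bmod p$.
- If $p\mid r$ and $p\nmid s$, no $m$ exists.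
- If $p\mid r$ and $p\mid s$, every $m$ satisfies the first congruence, and the second is $p\mid q$.

So $R_\omega=0$ iff none of these events occurs for a prime $p\mid\ell$, which is the definition of admissibility.

**Step G: from $R_\omega$ to $\Delta$.** A multiset of $m$ monomials from $L+R$ splits into a part from $L$ and a part from $R$, so $h_m[L+R]=\sum_{i=0}^mh_{m-i}[L]\,h_i[R]$. With $N_\omega=L_{\ell,s}+R_\omega$ and $m>0$, the difference $E=h_m[N_\omega]-h_m[L_{\ell,s}]=\sum_{i\ge1}h_{m-i}[L_{\ell,s}]h_i[R_\omega]$ has nonnegative coefficients. It is $0$ if $R_\omega=0$, and if $R_\omega\ne0$ it is nonzero, since its term $h_{m-1}[L_{\ell,s}]\,R_\omega$ is a product of nonzero series with nonnegative coefficients. By Steps A and B,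
$$\Delta=\prod_{\ell,s}h_{m_{\ell,s}}[N_{\omega_{\ell,s}}]-\prod_{\ell,s}h_{m_{\ell,s}}[L_{\ell,s}].$$
Write each factor of the first product as $h_{m_{\ell,s}}[L_{\ell,s}]+E_{\ell,s}$ and expand: $\Delta$ is a sum of products with nonnegative coefficients, each containing at least one $E_{\ell,s}$. All $h_{m_{\ell,s}}[L_{\ell,s}]$ are nonzero, so $\Delta=0$ iff all $E_{\ell,s}=0$, iff all $R_{\omega_{\ell,s}}=0$, iff all $\omega_{\ell,s}$ are admissible. $\blacksquare$

## Which roots of unity work for $B_n$

**Corollary 1.** Let $r=2$. Among choices $\omega^\pm_\ell$ with $\omega^+_\ell(-1_C)=1$ and $\omega_\ell^-(-1_C)=-1$, the identity of Theorem 1 holds iff each $\omega^+_\ell(c)$ that occurs is a primitive $\ell$-th root of unity and each $\omega^-_\ell(c)$ that occurs is a primitive $2\ell$-th root of unity. For a single cycle these are exactly all the linear characters that work.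

*Proof.* For $s=0$ we have $\omega(-1_C)=1$, $\nu=2q$ and $\omega(c)=e^{2\pi\mathrm iq/\ell}$. An odd prime $p\mid\ell$ requires $p\nmid2q$, i.e. $p\nmid q$; the prime $2$, if it divides $\ell$, divides $\gcd(2,0)$ and requires $2\nmid q$. So admissible means $\gcd(q,\ell)=1$. For $s=1$, $\nu=1+2q$ is odd, $\omega(c)=e^{2\pi\mathrm i\nu/(2\ell)}$, and $\omega(-1_C)=\omega(c^\ell)=e^{\pi\mathrm i\nu}=-1$ automatically. Odd primes $p\mid\ell$ require $p\nmid\nu$ and there is no condition at $2$; as $\nu$ is odd, admissible means $\gcd(\nu,2\ell)=1$. Now apply Theorem 2, and its last sentence for a single cycle. $\square$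

For $(\varnothing,(2))$ this is what the opening computation found: $\pm\mathrm i$ work, $\pm1$ do not.

**Corollary 2.** The necessity of $\omega(z)=\zeta^s$, proved for one cycle in Theorem 2, does not extend to several cycles: there are classes with several cycles and characters violating this condition for which $\Delta$ is nevertheless $0$.

*Proof.* Take $\underline\lambda=((1),(1))$ in $B_2$. The centralizer is $\mathbb Z_2\times\mathbb Z_2$. By the example with $\ell=1$ (for $r=2$), the character of $\mathbb Z_2=\langle-1\rangle$ with value $1$ at $-1$ gives $p_1(\mathbf x)$ and the one with value $-1$ gives $p_1(\mathbf y)$. The choice in Theorem 1 puts the first on the positive and the second on the negative cycle. Interchanging them violates $\omega(z)=\zeta^s$ on both factors, and the product is still $p_1(\mathbf x)p_1(\mathbf y)$. $\square$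

**Corollary 3.** The sum $\sum_wF_{\mathrm{sDes}(w)}$ over a conjugacy class of $G_{r,n}$ does not depend on the chosen order $\prec$ of the colors. For $r=1$, Theorem 2 recovers the Gessel–Reutenauer theorem.

*Proof.* By Step A the sum is $\prod h_{m_{\ell,s}}[L_{\ell,s}]$, in which $\prec$ does not appear. For $r=1$ we have $s=0$, $\nu=q$ and $\omega(c)=e^{2\pi\mathrm iq/\ell}$, and admissible means $\gcd(q,\ell)=1$. The characters $\omega_\ell$ of type $A$ have $q=1$. $\square$
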